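# Uniform Roe algebras in asymptotic dimension zero: what $K_0$ remembers, with and without its order

## 1. The guess that five conditions are equivalent

Throughout, a *space* is a nonempty set $X$ with a finite-valued metric $d$ of *bounded geometry*: for every $r>0$, $\sup_{x\in X}|B(x,r)|<\infty$, where $B(x,r)$ is the closed ball. Such an $X$ is countable. We write $\mathbb N=\{0,1,2,\dots\}$.

**Definition 1 (uniform Roe algebra).** A bounded operator $T=(T_{xy})_{x,y\in X}$ on $\ell^2(X)$ has finite propagation if $\sup\{d(x,y):T_{xy}\ne0\}<\infty$. The uniform Roe algebra $C^*_u(X)$ is the norm closure in $B(\ell^2(X))$ of the $*$-algebra of these operators. It is unital and contains $\ell^\infty(X)$ as the diagonal operators.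

**Definition 2 (asymptotic dimension zero).** $X$ has asymptotic dimension zero if for every $r>0$ there is a partition of $X$ into sets of uniformly bounded diameter such that any two distinct pieces are at distance $>r$.

For example, let $\Gamma$ be a countable group that is locally finite (finitely generated subgroups are finite), with a proper left-invariant metric (balls are finite). The finite set $B(e,r)$ generates a finite subgroup $\Gamma_r$. If $d(g,h)\le r$ then $g^{-1}h\in B(e,r)$, so $h\in g\Gamma_r$. Hence distinct left cosets of $\Gamma_r$ have distance $>r$, and all cosets have the same diameter. So $\Gamma$ has asymptotic dimension zero. By contrast, $\mathbb Z$ with its usual metric does not: for $r=1$, consecutive integers must lie in the same piece, so there is only one piece, and it is unbounded.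

**Definition 3 (bijective coarse equivalence).** A map $g:X\to Y$ is bornologous if for every $R>0$ there is $S>0$ such that $d(x,x')\le R$ implies $d(g(x),g(x'))\le S$. A bijective coarse equivalence is a bijection $f$ such that $f$ and $f^{-1}$ are both bornologous.

For a unital $C^*$-algebra $A$, recall that $K_0(A)$ is the Grothendieck group of the semigroup of Murray–von Neumann classes of projections in matrices over $A$. Its positive cone $K_0(A)^+$ is the set of classes of projections, and $[1]_0$ is the class of the unit. Consider these conditions on two spaces $X,Y$:

1. $X$ and $Y$ are bijectively coarsely equivalent;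
2. there is a $*$-isomorphism $\varphi:C^*_u(X)\to C^*_u(Y)$ with $\varphi(\ell^\infty(X))=\ell^\infty(Y)$;
3. $C^*_u(X)$ and $C^*_u(Y)$ are $*$-isomorphic;
4. $(K_0(C^*_u(X)),K_0(C^*_u(X))^+,[1]_0)\cong(K_0(C^*_u(Y)),K_0(C^*_u(Y))^+,[1]_0)$;
5. $(K_0(C^*_u(X)),[1]_0)\cong(K_0(C^*_u(Y)),[1]_0)$.

We refer to them as (1)–(5). A theorem of Kang Li and Hung-Chang Liao ("Classification of Uniform Roe algebras of locally finite groups", arXiv:1705.03716 (2017)) says that (1)–(5) are equivalent when $X$ and $Y$ are countable locally finite groups with proper left-invariant metrics. Does the same hold for all bounded geometry spaces of asymptotic dimension zero?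

The first guess is yes. None of the five conditions mentions multiplication in a group, and the geometric feature of locally finite groups that one would expect to use is that they split into bounded pieces at every scale.

Test it on finite spaces. If $|X|=N<\infty$, every operator has finite propagation, so $C^*_u(X)=M_N(\mathbb C)$ and the triple in (4) is $(\mathbb Z,\mathbb N,N)$. The automorphisms of $\mathbb Z$ are $\pm1$, so (5) for two finite spaces forces $N=N'$. Conversely any bijection between finite spaces is a bijective coarse equivalence. So for finite spaces all five conditions just say $|X|=|Y|$, and the guess passes.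

The next simplest family consists of blocks drifting apart.

**Definition 4 (block spaces).** For a bounded sequence $n=(n_i)_{i\ge1}$ of positive integers let $X_n=\{(i,j):i\ge1,\ 1\le j\le n_i\}$, with $d((i,j),(i,j'))=1$ for $j\ne j'$ and $d((i,j),(i',j'))=i+i'$ for $i\ne i'$. Block $i$ is the set $\{i\}\times\{1,\dots,n_i\}$.

This is a metric. For three points in distinct blocks, $i+i''\le(i+i')+(i'+i'')$. If two points share a block and the third lies in another, the inequalities needed are $i+i''\le1+(i+i'')$ and $1\le2(i+i'')$. Inside one block they are clear. A ball of radius $r$ meets at most $r+1$ blocks: that of its center, and blocks of index $\le r$. The block sizes are bounded, so $X_n$ has bounded geometry.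

To test the guess on block spaces we must compute $K_0$.

## 2. $K_0(C^*_u(X))$ as bounded functions modulo cancellation at a finite scale

Let $X$ have bounded geometry and asymptotic dimension zero. For $k\in\mathbb N$ let $E_k$ be the equivalence relation on $X$ generated by $\{(x,x'):d(x,x')\le k\}$. Then $E_0$ is equality and $E_k\subset E_{k+1}$. Points in different $E_k$-classes have distance $>k$. If we partition $X$ into uniformly bounded sets at mutual distance $>k$, each $E_k$-class lies in one piece. So the $E_k$-classes have uniformly bounded diameter, hence uniformly bounded cardinality, say $\le n_k$. Also $\{d\le R\}\subset E_k$ for $k\ge R$, and any two points are $E_k$-equivalent for large $k$.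

For block spaces and $k\ge3$, blocks $i\ne i'$ are linked directly when $i+i'\le k$. So blocks $2,\dots,k-1$ are all linked to block $1$, while a block $i\ge k$ is linked to none. Hence
$$X_n/E_k=\Big\{\textstyle\bigcup_{i<k}\text{block }i\Big\}\cup\{\text{block }i:\ i\ge k\}.\tag{2.1}$$
These classes are uniformly bounded and at mutual distance $>k$, so $X_n$ has asymptotic dimension zero.

Write $\ell^\infty(X,\mathbb Z)$ for the group of bounded functions $X\to\mathbb Z$, and $f(C)=\sum_{x\in C}f(x)$ for finite $C\subset X$.

**Lemma 1.** Put
$$H_X=\{f\in\ell^\infty(X,\mathbb Z):\exists k\ \forall C\in X/E_k,\ f(C)=0\},\qquad G(X)=\ell^\infty(X,\mathbb Z)/H_X,$$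
$$G(X)^+=\{[f]:\exists k\ \forall C\in X/E_k,\ f(C)\ge0\},\qquad u_X=[1].$$
Then $(K_0(C^*_u(X)),K_0(C^*_u(X))^+,[1]_0)\cong(G(X),G(X)^+,u_X)$.

**Step 1: write $C^*_u(X)$ as a limit of products of matrix algebras.** Let $A_k=\{T\in B(\ell^2(X)):T_{xy}=0\text{ unless }(x,y)\in E_k\}$. Since the classes have size $\le n_k$, $A_k\cong\prod_{C\in X/E_k}M_{|C|}(\mathbb C)$ (bounded families). Clearly $A_k\subset A_{k+1}$. An operator in $A_k$ has propagation at most the uniform bound on diameters of $E_k$-classes, and an operator of propagation $\le R$ lies in $A_k$ for $k\ge R$. So $\bigcup_kA_k$ is exactly the algebra of bounded finite propagation operators, and $C^*_u(X)=\overline{\bigcup_kA_k}$.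

**Step 2: compute $K_0(A_k)$.** A projection in $M_m(A_k)\cong\prod_CM_{m|C|}(\mathbb C)$ has a rank function $X/E_k\to\mathbb N$, bounded by $mn_k$. Two projections are Murray–von Neumann equivalent iff their rank functions agree: if the ranks agree, choose a partial isometry in each component; the family is bounded. Ranks add under orthogonal sums, and a function $X/E_k\to\mathbb N$ bounded by $m$ occurs in $M_m(A_k)$. So the semigroup of classes is $\ell^\infty(X/E_k,\mathbb N)$. Therefore $K_0(A_k)=\ell^\infty(X/E_k,\mathbb Z)$ with cone $\ell^\infty(X/E_k,\mathbb N)$, and $[1]_0$ is $C\mapsto|C|$. The inclusion $A_k\subset A_{k+1}$ places the blocks $M_{|C|}$ with $C\subset C'$ diagonally inside $M_{|C'|}$, so it induces summation: $(s_kh)(C')=\sum_{C\subset C'}h(C)$.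

**Step 3: pass to the limit.** Continuity of $K_0$ (Rørdam–Larsen–Laustsen, *An Introduction to K-theory for C\*-algebras*, Thm 6.3.2) says that $K_0(C^*_u(X))$ is the union of the images of the $K_0(A_k)$, that its cone is the union of the images of their cones, and that an element of $K_0(A_k)$ dies in the limit iff it dies at some finite stage. Each $s_k$ is surjective: put the value $h(C')$ on one chosen $C\subset C'$. So $K_0(A_0)=\ell^\infty(X,\mathbb Z)$ already maps onto the limit. The image of $f$ at stage $k$ is $C\mapsto f(C)$. So the kernel is $H_X$, the unit is the class of the constant $1$, and $[f]$ is positive iff at some stage it is represented by a nonnegative function. If $[f]$ is represented by a nonnegative $h$ at stage $k$, then $h$ and $C\mapsto f(C)$ agree at some later stage, where $f$ has nonnegative sums. This gives the stated cone. $\square$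

Note that positivity does not depend on the representative: if $f(C)\ge0$ on all $E_k$-classes and $f-f'$ has zero sums on all $E_l$-classes, then $f'$ has nonnegative sums on all $E_{\max(k,l)}$-classes.

**Notation.** Call an equivalence relation controlled if it is contained in some $E_k$. For a controlled $E$ and $h\in\ell^\infty(X/E,\mathbb Z)$, let $[h]_E\in G(X)$ be the class of any $f\in\ell^\infty(X,\mathbb Z)$ with $f(C)=h(C)$ for all $C\in X/E$. Such an $f$ exists (put $h(C)$ on one point of $C$), and two choices have equal sums on all $E_k$-classes when $E\subset E_k$, so $[h]_E$ is well defined. We use four facts.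

- If $E\subset E'$ are controlled, then $[h]_E=[h']_{E'}$ with $h'(C')=\sum_{C\subset C'}h(C)$, because the same $f$ serves both.
- If $[h_1]_{E_k}=[h_2]_{E_k}$, then $h_1$ and $h_2$ become equal after summation to some $E_l$ with $l\ge k$. This is the definition of $H_X$.
- Every $g\in G(X)^+$ equals $[h]_{E_k}$ with $h\ge0$ for all sufficiently large $k$.
- $H_X$ and $G(X)^+$ do not change if $(E_k)$ is replaced by an increasing sequence $(E_k')$ of equivalence relations with uniformly bounded classes such that every $\{d\le R\}$ lies in some $E'_k$. Indeed $E'_k\subset\{d\le R\}\subset E_l$ for suitable $R,l$; and $\{d\le l\}\subset E'_m$ for some $m$ implies $E_l\subset E'_m$, since $E'_m$ is an equivalence relation. Vanishing or nonnegative sums persist under coarsening.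

## 3. Block spaces: where the guess survives and where it breaks

Send $f\in\ell^\infty(X_n,\mathbb Z)$ to its sequence of block sums. This maps onto $\ell^\infty(\mathbb N_{\ge1},\mathbb Z)$, and by (2.1) $f\in H_{X_n}$ iff the sequence of block sums vanishes from some index on and has total sum zero. So
$$(K_0(C^*_u(X_n)),[1]_0)\cong\big(\ell^\infty(\mathbb N_{\ge1},\mathbb Z)/c^0,\ [(n_i)_i]\big),\tag{3.1}$$
$$c^0=\{\text{finitely supported sequences with sum }0\}.$$
The group is the same for all $n$; only the unit varies.

Equal blocks. Let $n=(q,q,q,\dots)$. For which $m$ is the unit divisible by $m$ in (3.1)? If $m\mid q$, it is. If $(q,q,\dots)=mw+h$ with $h\in c^0$, then at a coordinate outside the support of $h$ we read $m\mid q$. So the divisors of the unit are the divisors of $q$, and (5) for two such spaces forces $q=q'$: the spaces are the same. The guess passes again, and even without the order.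

Unequal blocks. Here (1) is easy to refute: if $n$ has infinitely many blocks larger than every block of $n'$, there should be no bijective coarse equivalence. To get (5) we want an automorphism of $\ell^\infty(\mathbb N_{\ge1},\mathbb Z)$ that preserves $c^0$ and carries $n$ to $n'$. A natural way is to cut the coordinates into groups of fixed length $r$ and apply one matrix $A\in GL_r(\mathbb Z)$ to each group, where $A$ preserves the sum of coordinates. Then $A$ and $A^{-1}$ preserve finite support and total sum, hence $c^0$.

Length $r=2$ never produces anything. If $A$ preserves the sum, its first row $(a,b)$ determines the second row $(1-a,1-b)$, and $\det A=a(1-b)-b(1-a)=a-b=\pm1$. Let $A$ send a positive vector $(x,y)$ with $x+y=s$ to a positive vector $(x',y')$. Then $x'=ax+by=(a-b)x+bs\equiv\pm x\pmod s$, and $x,x'\in\{1,\dots,s-1\}$, so $x'=x$ or $x'=s-x=y$. Only permutations of the block sizes arise.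

Length $r=3$ works. Take
$$A(a,b,c)=(b,\ a+b,\ c-b),\qquad A^{-1}(a',b',c')=(b'-a',\ a',\ c'+a').\tag{3.2}$$
Substituting confirms that these are inverse to each other. The sum is preserved, $b+(a+b)+(c-b)=a+b+c$, and $A(1,1,4)=(1,2,3)$. So let
$$X=X_n,\ n=(1,1,4,1,1,4,\dots),\qquad Y=X_{n'},\ n'=(1,2,3,1,2,3,\dots).$$
Applying $A$ to each consecutive triple of coordinates gives an automorphism of $\ell^\infty(\mathbb N_{\ge1},\mathbb Z)$ (bounded sequences go to bounded ones, under $A$ and under $A^{-1}$) that preserves $c^0$ and maps $n$ to $n'$. By (3.1), (5) holds for $X$ and $Y$.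

Now (1) fails for them. Suppose $f:X\to Y$ is a bornologous bijection, and let $S>0$ be such that $d(x,x')\le1$ implies $d(f(x),f(x'))\le S$. The blocks of $Y$ of index $\le S$ contain finitely many points in all, so only finitely many points of $X$ are mapped into them. Since $X$ has infinitely many 4-point blocks, some 4-point block is mapped entirely into blocks of index $>S$. Points in different blocks of index $>S$ have distance $>S$, so the four image points lie in a single block of $Y$. That block has at most 3 points, which contradicts injectivity.

So the guess is wrong: (5) does not imply (1). The isomorphism built from (3.2) does not respect the order. The positive sequence $(0,1,0,0,1,0,\dots)$ goes to $(1,1,-1,1,1,-1,\dots)$, which has sum $-1$ on infinitely many blocks and hence has a negative sum at every level $k\ge3$. This suggests that the order is exactly what (5) is missing.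

## 4. The four theorems

**Definition 5 (coarse equivalence).** A map $f:X\to Y$ is a coarse equivalence if it is bornologous and there is a bornologous $g:Y\to X$ with $\sup_xd(g(f(x)),x)<\infty$ and $\sup_yd(f(g(y)),y)<\infty$.

Two consequences will be used. First, for every $R\ge0$ there is $T_R$ such that $d(f(x),f(x'))\le R$ implies $d(x,x')\le T_R$: apply $g$ and then move by the first supremum twice. Second, every point of $Y$ is within a fixed distance of $f(X)$. As an example, $(i,j)\mapsto(i,1)$ is a coarse equivalence from $X_n$ to $X_{(1,1,1,\dots)}$: the inclusion $(i,1)\mapsto(i,1)$ is an isometric embedding in the other direction, and the composites move points by at most $1$. So all block spaces are coarsely equivalent, although, as we saw, they need not be bijectively so.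

**Theorem A.** For bounded geometry metric spaces $X,Y$ of asymptotic dimension zero, (1)⇔(2)⇔(3)⇔(4).

**Theorem B.** There are bounded geometry spaces $X,Y$ of asymptotic dimension zero satisfying (5) but not (1) (hence none of (1)–(4)). So the Li–Liao theorem does not extend to all such spaces.

**Theorem C.** There are bounded geometry spaces $S,Y$ of asymptotic dimension zero which satisfy (5) but are not even coarsely equivalent. The isomorphism in (5) can moreover be chosen to preserve the $K_0$-class of the rank-one projections $p_x$ onto $\mathbb C\delta_x$.

**Theorem D.** For $X,Y$ of bounded geometry and asymptotic dimension zero, the following are equivalent: (a) $X,Y$ are coarsely equivalent; (b) $C^*_u(X),C^*_u(Y)$ are stably isomorphic; (c) $(K_0(C^*_u(X)),K_0(C^*_u(X))^+)\cong(K_0(C^*_u(Y)),K_0(C^*_u(Y))^+)$ (no condition on the units).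

The question is thereby answered: no. Conditions (1)–(4) are always equivalent, and they imply (5), because (4) implies (5) by forgetting the cone; but (5) does not imply them. The ordered $K_0$-group is a complete invariant for coarse equivalence, and with the unit it is a complete invariant for bijective coarse equivalence; Theorems C and B show that the order cannot be dropped in either case.

Section 3 proves the first half of Theorem B, namely (5) without (1). The clause "hence none of (1)–(4)" follows once Theorem A is proved, and Theorem A is the main work.

## 5. The least positive element, and counting with the order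

Let $X$ have bounded geometry and asymptotic dimension zero. For $g,g'\in G(X)$ write $g\le g'$ if $g'-g\in G(X)^+$.

**Lemma 2.** (i) $G(X)^+\cap(-G(X)^+)=0$. (ii) The class $e_X=[\delta_x]$ does not depend on $x$, has infinite order, and is the least element of $G(X)^+\setminus\{0\}$. Hence every order isomorphism $G(X)\to G(Y)$ maps $e_X$ to $e_Y$. (iii) Let $E$ be controlled, $P\subset X/E$, and $1_P=[\text{indicator of }P]_E$. Then
$$|P|=\sup\{m\in\mathbb N:\ me_X\le1_P\}\in\mathbb N\cup\{\infty\}.\tag{5.1}$$

*Proof.* (i) If $[f]$ and $-[f]$ are positive, witnessed at levels $k$ and $l$, then all sums of $f$ over $E_{\max(k,l)}$-classes are both $\ge0$ and $\le0$, so $[f]=0$.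

(ii) Any two points are $E_k$-equivalent for large $k$, so $\delta_x-\delta_{x'}\in H_X$. For $m\ge1$, $m\delta_x$ has sum $m\ne0$ on one class at every level, so $me_X\ne0$. Let $0\ne g\in G(X)^+$. Write $g=[h]_{E_k}$ with $h\ge0$, and put $h(C)$ on one point of each $C$. This gives $g=[f]$ with $f\ge0$, and $f\ne0$ since $g\ne0$. Say $f(x)\ge1$. Then $g-e_X=[f-\delta_x]\ge0$. By (i) a least element is unique, and order isomorphisms preserve it.

(iii) If $P$ has $n<\infty$ elements, then $1_P$ is the class of a sum of $n$ point masses, so $1_P=ne_X$. If $m\le n$, then $me_X\le ne_X$. If $m>n$ and $me_X\le ne_X$, then $(m-n)e_X$ is in $G(X)^+\cap(-G(X)^+)=0$, contradicting infinite order. If $P$ is infinite and $m\in\mathbb N$, represent $1_P$ by the indicator $f$ of a set with one point in each member of $P$. Subtracting $m$ of these point masses leaves a nonnegative function, so $me_X\le1_P$. $\square$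

So the order lets us count the classes in a set $P$, including the answer "infinitely many". Note that $e_X$ corresponds to $[p_x]_0$ under Lemma 1, since $p_x\in A_0$ has rank function $\delta_x$.

## 6. Why lifting the isomorphism level by level stalls

Assume (4) and let $\alpha:G(X)\to G(Y)$ be the isomorphism. The standard approach for limits of finite-dimensional algebras is an intertwining: lift $\alpha$ to positive maps between stages, $\ell^\infty(X/E_k,\mathbb Z)\to\ell^\infty(Y/F_l,\mathbb Z)$, lift $\alpha^{-1}$ back to a later stage of $X$, and continue. For finite-dimensional algebras each stage is some $\mathbb Z^r$, whose cone is generated by $r$ elements. Each of these $r$ elements has an image that is positive at some level, and one takes the largest of the $r$ levels.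

Here a stage has infinitely many positive elements. Each positive $g$ has an image that is positive at some level $l(g)$, but nothing bounds $l(g)$. A group-theoretic lift is not a substitute. Take $X=Y=S:=X_{(1,1,1,\dots)}$ and $\alpha=\mathrm{id}$. We show in Section 9 that $\ell^\infty(\mathbb N_{\ge1},\mathbb Z)/c_{00}$ is free abelian, where $c_{00}$ is the group of finitely supported sequences; so $\ell^\infty(\mathbb N_{\ge1},\mathbb Z)=c_{00}\oplus M$ for some subgroup $M$. Define $L=\mathrm{id}+c$, where $c(\delta_i)=\delta_{i+2}-\delta_{i+1}$ and $c|_M=0$. Since $c$ takes values in $c^0$, $L$ is a lift of the identity of $G(S)=\ell^\infty(\mathbb N_{\ge1},\mathbb Z)/c^0$. But $L(\delta_i)=\delta_i-\delta_{i+1}+\delta_{i+2}$ has sum $-1$ on the $E_l$-class $\{i+1\}$ whenever $i\ge l\ge3$. So $L$ is not positive at any level. The identity has better lifts, but a general $\alpha$ comes with no preferred one.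

What $\alpha$ does give is this: for finitely many positive elements, and finitely many relations among them, one level $l$ works for all of them at once. So at each stage we should ask $\alpha$ about finitely many elements only. Bounded geometry makes this possible. At each scale only finitely many isomorphism types of classes occur, if "type" records how a class is assembled from classes of the previous scale. We track the indicator of each type, and not each class.

Here is the bookkeeping in an example. Let $X=X_{(1,2,1,2,\dots)}$. At level $0$ all points have the label pt. Take $E_3$ as the next relation. By (2.1) its classes are the union of blocks $1$ and $2$, and single blocks of one or two points; labeling by the number of points, the labels are $1,2,3$. Take $E_5$ as the relation after that. The big class consists of blocks $1$ to $4$. It contains one class of label $1$ (block 3), one of label $2$ (block 4), and one of label $3$. So its new label is the vector $(1,1,1)$ indexed by the old labels $1,2,3$. The other new labels are $(1,0,0)$ and $(0,1,0)$. In $G(X)$ the indicator of the old label $1$ is the sum of the indicators of the new labels $(1,1,1)$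 and $(1,0,0)$. There are infinitely many classes, but three labels and finitely many equations.

## 7. Proof of Theorem A by finite label sets

(1)⇒(2). Let $f$ be a bijective coarse equivalence and $U\delta_x=\delta_{f(x)}$, a unitary. Then $(UTU^*)_{f(x)f(x')}=T_{xx'}$. Since $f$ and $f^{-1}$ are bornologous, $\mathrm{Ad}\,U$ maps the finite propagation operators on $\ell^2(X)$ onto those on $\ell^2(Y)$, and $\ell^\infty(X)$ onto $\ell^\infty(Y)$. Taking closures gives (2). (2)⇒(3) is trivial, and (3)⇒(4) is functoriality of $K_0$.

(4)⇒(1). By Lemma 1 there is an isomorphism $\alpha:G(X)\to G(Y)$ with $\alpha(G(X)^+)=G(Y)^+$ and $\alpha(u_X)=u_Y$. Let $E_k$ and $F_k$ be the relations of Section 2 on $X$ and on $Y$.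

**Step 1: build matching hierarchies on $X$ and $Y$.** The purpose is to replace $(E_k)$ and $(F_k)$ by hierarchies whose classes carry labels from the same finite sets and are assembled by the same rules. We construct inductively

- finite sets $S_0=\{\mathrm{pt}\},S_1,S_2,\dots$ with $S_{i+1}\subset\mathbb N^{S_i}\setminus\{0\}$;
- controlled equivalence relations $E^0\subset E^1\subset\cdots$ on $X$ and $F^0\subset F^1\subset\cdots$ on $Y$, with $E^0,F^0$ equality;
- labelings $t_i:X/E^i\to S_i$ and $t_i:Y/F^i\to S_i$,

such that

- (i) for $C\in X/E^{i+1}$ and $\tau\in S_i$, the number of $E^i$-classes of label $\tau$ contained in $C$ is $t_{i+1}(C)(\tau)$; likewise on $Y$;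
- (ii) with $1^X_\tau=[\text{indicator of }t_i^{-1}(\tau)]_{E^i}$ and $1^Y_\tau$ defined analogously, $\alpha(1^X_\tau)=1^Y_\tau$ for all $i$ and all $\tau\in S_i$;
- (iii) $E_i\subset E^{i+1}$ for $i$ even, and $F_i\subset F^{i+1}$ for $i$ odd.

For $i=0$ we have $1^X_{\mathrm{pt}}=u_X$ and $1^Y_{\mathrm{pt}}=u_Y$, so (ii) holds. This is the only place where the unit is used.

Suppose level $i$ is done and $i$ is even. On the $X$ side we coarsen freely. Choose $k\ge i$ with $E^i\subset E_k$ and put $E^{i+1}=E_k$; this gives (iii). For $C\in X/E^{i+1}$ let $t_{i+1}(C)\in\mathbb N^{S_i}$ be the vector counting the $E^i$-classes of each label in $C$. It is nonzero, and only finitely many vectors occur, because $|C|\le n_k$ and $S_i$ is finite. Let $S_{i+1}$ be the set of vectors that occur. Then (i) holds on $X$. Summing the indicator of $t_i^{-1}(\tau)$ over the $E^{i+1}$-classes gives the function $C\mapsto t_{i+1}(C)(\tau)$, so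
$$1^X_\tau=\sum_{\sigma\in S_{i+1}}\sigma(\tau)\,1^X_\sigma\qquad(\tau\in S_i).$$
Apply $\alpha$ and use (ii) at level $i$:
$$1^Y_\tau=\sum_{\sigma\in S_{i+1}}\sigma(\tau)\,\alpha(1^X_\sigma)\qquad(\tau\in S_i).\tag{7.1}$$

On the $Y$ side we must find classes that realize the elements $\alpha(1^X_\sigma)$. These are finitely many elements of $G(Y)^+$. So there is an $l$ with $F^i\subset F_l$, and bounded $g_\sigma:Y/F_l\to\mathbb N$, such that $\alpha(1^X_\sigma)=[g_\sigma]_{F_l}$ for every $\sigma$. For $D\in Y/F_l$ let $N_\tau(D)$ be the number of $F^i$-classes of label $\tau$ in $D$, so that $1^Y_\tau=[N_\tau]_{F_l}$. Now (7.1) consists of finitely many equations in $G(Y)$, and each becomes an equality of functions at some level. So after increasing $l$ (and summing the $g_\sigma$, which keeps them nonnegative) we may assume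
$$N_\tau(D)=\sum_{\sigma\in S_{i+1}}\sigma(\tau)\,g_\sigma(D)\qquad\text{for all }D\in Y/F_l,\ \tau\in S_i.\tag{7.2}$$
Equation (7.2) is an instruction for assembly. Inside each $D$, the $N_\tau(D)$ classes of label $\tau$ can be dealt out to groups, with $g_\sigma(D)$ groups labeled $\sigma$ for each $\sigma$, so that each group labeled $\sigma$ receives exactly $\sigma(\tau)$ classes of label $\tau$, for every $\tau$. The equality says that every $F^i$-class in $D$ is used exactly once. Groups are nonempty because $\sigma\ne0$. Let the $F^{i+1}$-classes be the unions of the groups, with these labels. Then $F^i\subset F^{i+1}\subset F_l$, so $F^{i+1}$ is controlled, and (i) holds on $Y$. The number of $F^{i+1}$-classes of label $\sigma$ in $D$ is $g_\sigma(D)$, so $1^Y_\sigma=[g_\sigma]_{F_l}=\alpha(1^X_\sigma)$, which is (ii).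

For $i$ odd, exchange the roles of $X$ and $Y$ and use $\alpha^{-1}$: choose $k\ge i$ with $F^i\subset F_k$, put $F^{i+1}=F_k$, let $S_{i+1}$ be the set of vectors occurring on $Y$, and assemble $E^{i+1}$ on $X$ from nonnegative representatives of the $\alpha^{-1}(1^Y_\sigma)$.

By (iii), every $\{d_X\le R\}$ lies in some $E^j$ (take $i\ge R$ even and $j=i+1$), and every $\{d_Y\le R\}$ lies in some $F^j$.

**Step 2: equal counts, and isomorphic classes.** This step shows that labels of a given kind are equally frequent on both sides, and that a label determines the internal structure of a class. Let $c^X_\tau,c^Y_\tau\in\mathbb N\cup\{\infty\}$ be the numbers of classes of label $\tau\in S_i$. By (5.1), $c^X_\tau=\sup\{m:me_X\le1^X_\tau\}$, and likewise on $Y$. Since $\alpha$ is an order isomorphism with $\alpha(e_X)=e_Y$ (Lemma 2) and $\alpha(1^X_\tau)=1^Y_\tau$,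
$$c^X_\tau=c^Y_\tau\qquad(\tau\in S_i,\ i\ge0).\tag{7.3}$$

Next, if $C\in X/E^i$ and $D\in Y/F^i$ have the same label, there is a bijection $C\to D$ carrying $E^j|_C$ to $F^j|_D$ for all $j\le i$. For $i=0$ both are single points. For $i\ge1$, by (i) $C$ and $D$ contain equally many level-$(i-1)$ classes of each label. Match these bijectively, respecting labels, and apply the induction hypothesis to each matched pair. The union of the resulting bijections carries $E^j|_C$ to $F^j|_D$ for $j\le i-1$, because each $E^j$-class in $C$ lies in one level-$(i-1)$ class. For $j=i$ there is nothing to check, as $C$ and $D$ are single classes.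

**Step 3: assemble a global bijection.** We exhaust $X$ and $Y$ by finite sets with matching label counts and match the increments. Enumerate $X$ as $x_1,x_2,\dots$ and $Y$ as $y_1,y_2,\dots$ (possibly finite lists). We construct finite sets $\emptyset=A_0\subset A_1\subset\cdots\subset X$ and $\emptyset=B_0\subset B_1\subset\cdots\subset Y$ such that $A_i$ is a union of $E^i$-classes, $B_i$ is a union of $F^i$-classes, $x_i\in A_i$ and $y_i\in B_i$ if these points exist, and $A_i,B_i$ contain equally many classes of label $\tau$ for each $\tau\in S_i$.

Given $A_i,B_i$, let $A'$ be the $E^{i+1}$-saturation of $A_i\cup\{x_{i+1}\}$ and $B'$ the $F^{i+1}$-saturation of $B_i\cup\{y_{i+1}\}$ (omit a point that does not exist). Both are finite, since classes are finite. Let $A',B'$ contain $a_\sigma,b_\sigma$ classes of label $\sigma\in S_{i+1}$. Then $\max(a_\sigma,b_\sigma)\le c^X_\sigma=c^Y_\sigma$ by (7.3). So there are enough classes of label $\sigma$ on each side to enlarge $A'$ and $B'$ until both contain exactly $\max(a_\sigma,b_\sigma)$ of them. Doing this for all of the finitely many $\sigma$ gives $A_{i+1}$ and $B_{i+1}$.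

By (i), both $A_{i+1}$ and $B_{i+1}$ contain $\sum_\sigma\max(a_\sigma,b_\sigma)\,\sigma(\tau)$ level-$i$ classes of label $\tau\in S_i$. The sets $A_i$ and $B_i$ contain equally many of them. So $A_{i+1}\setminus A_i$ and $B_{i+1}\setminus B_i$ are unions of level-$i$ classes with equally many of each label. Match these classes respecting labels and apply Step 2 to each pair. We get a bijection $A_{i+1}\setminus A_i\to B_{i+1}\setminus B_i$ that sends each $E^i$-class $C'$ in its domain onto an $F^i$-class and carries $E^j|_{C'}$ to $F^j|_{f(C')}$ for all $j\le i$. As $\bigcup A_i=X$ and $\bigcup B_i=Y$, these fit together to a bijection $f:X\to Y$ with $f(A_i)=B_i$ for all $i$.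

**Step 4: $f$ is a bijective coarse equivalence.** The point is that at each scale $j$ the map $f$ can be wrong only inside the finite set $A_j$. Fix $j$ and let $C$ be an $E^j$-class with $C\not\subset A_j$. For $i\ge j$ the set $A_i$ is a union of $E^i$-classes, hence of $E^j$-classes, so $C$ is either contained in $A_i$ or disjoint from it. Hence there is an $i\ge j$ with $C\subset A_{i+1}\setminus A_i$. This set is a union of $E^i$-classes, and $C$ lies in one of them, $C'$. Since $f$ carries $E^j|_{C'}$ to $F^j|_{f(C')}$ and $f(C')$ is an $F^i$-class, $f(C)$ is an $F^j$-class. Thus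
$$(f\times f)(E^j)\subset F^j\cup(B_j\times B_j).$$
The construction is symmetric, so in the same way $f^{-1}$ maps each $F^j$-class outside $B_j$ onto an $E^j$-class, and
$$(f^{-1}\times f^{-1})(F^j)\subset E^j\cup(A_j\times A_j).$$
Given $R$, choose $j$ with $\{d_X\le R\}\subset E^j$. Then $d_X(x,x')\le R$ implies that $d_Y(f(x),f(x'))$ is at most the maximum of $\operatorname{diam}B_j<\infty$ and the uniform bound on the diameters of $F^j$-classes. So $f$ is bornologous. The same argument with some $\{d_Y\le R\}\subset F^j$ shows that $f^{-1}$ is bornologous. This proves Theorem A. $\blacksquare$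

Completion of Theorem B. The spaces $X$ and $Y$ of Section 3 satisfy (5) but not (1). By Theorem A they satisfy none of (2), (3), (4) either. $\blacksquare$

## 8. Dropping the unit: coarse equivalence and the ordered group (Theorem D)

**Step 1: (a)⇒(b), reduction to a corner.** We realize $C^*_u(X)$ as a corner in matrices over $C^*_u(Y)$. Let $f:X\to Y$ be a coarse equivalence, with $T_R$ as in Section 4. Two points of a fiber have distance $\le T_0$, so by bounded geometry the fibers have at most $n$ elements for some $n$. Give $\widehat Y=Y\times\{1,\dots,n\}$ the metric $\max(1,d(y,y'))$ for distinct points $(y,j),(y',j')$; the triangle inequality for three distinct points follows from that of $d$. Numbering the points in each fiber, we lift $f$ to an injection $\tilde f:X\to\widehat Y$, $\tilde f(x)=(f(x),j(x))$, with image $W$. The map $\tilde f:X\to W$ is bornologous because $f$ is, and its inverse is bornologous because $d(\tilde f(x),\tilde f(x'))\le R$ implies $d(f(x),f(x'))\le R$ and so $d(x,x')\le T_R$. So $\tilde f$ is a bijective coarse equivalence and $C^*_u(X)\cong C^*_u(W)$ by the argument for (1)⇒(2).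

Let $p=1_W$. Extending by zero and compressing by $p$ both preserve finite propagation, and compression is norm-continuous, so $C^*_u(W)=p\,C^*_u(\widehat Y)\,p$. An operator on $\ell^2(\widehat Y)=\ell^2(Y)\otimes\mathbb C^n$ has finite propagation iff each of its $n^2$ entries does, so $C^*_u(\widehat Y)=M_n(C^*_u(Y))$. Altogether $C^*_u(X)\cong p\,M_n(C^*_u(Y))\,p$.

**Step 2: (a)⇒(b), the corner is full.** Fullness allows us to pass to stable isomorphism. Every point of $Y$ is within a fixed distance of $f(X)$, so there is a map $\varphi:\widehat Y\to W$ moving points by at most some $c$. Its fibers lie in balls of radius $c$, so they have at most $N$ elements for some $N$. Numbering the points in each fiber splits $\widehat Y$ into sets $Z_1,\dots,Z_N$ on each of which $\varphi$ is injective. Let $v_i$ be the partial isometry with $v_i\delta_{\varphi(z)}=\delta_z$ for $z\in Z_i$ and $v_i=0$ on the remaining basis vectors. It has propagation $\le c$, and $v_ip=v_i$ since $\varphi(Z_i)\subset W$. Hence $\sum_iv_ipv_i^*=\sum_i1_{Z_i}=1$, so the ideal generated by $p$ is everything. By L. G. Brown's theorem (Pacific J. Math. 71 (1977)) a full corner of a unital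 (more generally $\sigma$-unital) algebra is stably isomorphic to the algebra. So $C^*_u(X)$ is stably isomorphic to $M_n(C^*_u(Y))$, and hence to $C^*_u(Y)$.

**Step 3: (b)⇒(c).** This is a standard fact about $K_0$. For unital $A$ and $\mathcal K$ the compact operators, $K_0(A)=K_0(A\otimes\mathcal K)$, and $K_0(A)^+$ is the set of classes of projections in $A\otimes\mathcal K$. So an isomorphism $C^*_u(X)\otimes\mathcal K\cong C^*_u(Y)\otimes\mathcal K$ induces an isomorphism of ordered groups.

**Step 4: (c)⇒(a), find the image of the unit.** We express $\alpha(u_X)$ as a multiplicity function on $Y$. Let $\alpha:G(X)\to G(Y)$ be an order isomorphism and $v=\alpha(u_X)$. Every $[f]\in G(X)$ satisfies $[f]\le\|f\|_\infty u_X$. Applied to $\alpha^{-1}(u_Y)$ this gives $\alpha^{-1}(u_Y)\le mu_X$ for some $m\ge1$, so $u_Y\le mv$. Since $v\ge0$ and $mv-u_Y\ge0$, there is a level $l$ with $v=[h]_{F_l}$, $h:Y/F_l\to\mathbb N$ bounded, and $|D|\le m\,h(D)$ for all $D\in Y/F_l$. (The function $D\mapsto m\,h(D)-|D|$ represents $mv-u_Y$ at level $l$, and its sums are nonnegative once $l$ is large.) In particular $h(D)\ge1$ for all $D$.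

**Step 5: (c)⇒(a), realize $v$ as the unit of a space $Z$.** The aim is a space $Z$, coarsely equivalent to $Y$, with unit $v$, so that Theorem A applies to $X$ and $Z$. Pick $y_D\in D$ for each $D\in Y/F_l$, and let
$$Z=\{(D,j):D\in Y/F_l,\ 1\le j\le h(D)\},\qquad d_Z((D,j),(D',j'))=\max(1,d(y_D,y_{D'}))$$
for distinct points. This is a metric, and a ball of radius $r$ about $(D,j)$ has at most $\|h\|_\infty\,|B(y_D,r)|$ elements, because the points $y_D$ are distinct. So $Z$ has bounded geometry. The map $(D,j)\mapsto y_D$ is bornologous. Let $b$ bound the diameters of $F_l$-classes and send $y\in D$ to $(D,1)$; this map is bornologous, since $d(y,y')\le R$ gives images at distance at most $\max(1,R+2b)$. The composites move points by at most $1$ in $Z$ and at most $b$ in $Y$. So $Z$ is coarsely equivalent to $Y$.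

For $k\ge l$ let $E^Z_k$ identify $(D,j)$ and $(D',j')$ iff $D$ and $D'$ lie in the same $F_k$-class. These relations increase, and their classes are uniformly bounded. If $d_Z((D,j),(D',j'))\le R$ for distinct points, then $d(y_D,y_{D'})\le R$, so for $k\ge\max(R,l)$ the points $y_D,y_{D'}$ lie in one $F_k$-class and $((D,j),(D',j'))\in E^Z_k$. Thus $\{d_Z\le R\}\subset E^Z_k$ for $k\ge\max(R,l)$, so distinct $E^Z_k$-classes are at distance $>R$. Hence $Z$ has asymptotic dimension zero, and by the last fact in the list of Section 2 its ordered group may be computed from $(E^Z_k)_{k\ge l}$.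

Let $\pi:\ell^\infty(Z,\mathbb Z)\to\ell^\infty(Y/F_l,\mathbb Z)$, $\pi(f)(D)=\sum_jf(D,j)$. It is surjective because $h\ge1$. For $k\ge l$, again because $h\ge1$, the $E^Z_k$-classes correspond bijectively to the $F_k$-classes, and the sum of $f$ over an $E^Z_k$-class equals the sum of $\pi(f)$ over the corresponding $F_k$-class. The map $f\mapsto[\pi(f)]_{F_l}$ is onto $G(Y)$. By the equality of sums, its kernel is $H_Z$, and $[\pi(f)]_{F_l}\ge0$ iff $[f]\ge0$ in $G(Z)$. So it induces an order isomorphism $G(Z)\to G(Y)$, with $u_Z=[1]\mapsto[h]_{F_l}=v$.

**Step 6: (c)⇒(a), conclusion.** We have $(G(X),G(X)^+,u_X)\cong(G(Y),G(Y)^+,v)\cong(G(Z),G(Z)^+,u_Z)$. By Lemma 1 and Theorem A, $X$ and $Z$ are bijectively coarsely equivalent. Since $Z$ is coarsely equivalent to $Y$, so is $X$. This proves Theorem D. $\blacksquare$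

## 9. Forgetting the order loses the coarse type (Theorem C)

The pair in Section 3 is coarsely equivalent, as are all block spaces. For Theorem C we compare the simplest block space with a space that has, at every scale $i$, infinitely many pairs of points at distance exactly $i$. Let $S=X_{(1,1,1,\dots)}$, whose points we write as $m=1,2,\dots$, with $d(m,m')=m+m'$ for $m\ne m'$. Let
$$Y=\{(n,i):n\ge1,\ 0\le i\le n\},$$
$$d((n,i),(n,i'))=\max(i,i')\ \ (i\ne i'),\qquad d((n,i),(n',i'))=n+n'\ \ (n\ne n').$$

**Step 1: $Y$ is a space of asymptotic dimension zero.** We check the definitions. Inside a fixed $n$, $\max(i,i'')\le\max(i,i')+\max(i',i'')$. If the middle point has another first coordinate $n'$, we need $\max(i,i'')\le n\le2(n+n')$. If an end point has another first coordinate, we need $n+n'\le\max(i,i'')+n+n'$. Three different first coordinates are as for block spaces. So $d$ is a metric. A ball of radius $r$ about $(n,i)$ contains at most $r+2$ points with first coordinate $n$ (itself and those with $i'\le r$), and otherwise only points with $n'\le r$. So $Y$ has bounded geometry.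

Let $k\ge3$. If $n<k$, then all $(n,i)$ are linked to each other, since $\max(i,i')\le n\le k$, and to the points with first coordinate $1$, since $n+1\le k$. If $n\ge k$, no point $(n,i)$ is linked to one with another first coordinate, and $(n,i),(n,i')$ are linked directly iff $i,i'\le k$. So the $E_k$-classes are
$$\{(n,i):n<k\};\qquad\{(n,i):0\le i\le k\}\text{ for each }n\ge k;\qquad\{(n,i)\}\text{ for }n\ge k,\ i>k.\tag{9.1}$$
They are uniformly bounded, so $Y$ has asymptotic dimension zero.

**Step 2: $Y$ and $S$ are not coarsely equivalent.** Suppose $f:Y\to S$ is a coarse equivalence, with $T_R$ as in Section 4. Fix an integer $i>T_0$ with $i\ge1$. Since $d((n,0),(n,i))=i$ for all $n\ge i$, there is $S_i$ with $d(f(n,0),f(n,i))\le S_i$ for all $n\ge i$. Preimages under $f$ of finite sets are bounded, hence finite. All but finitely many points of $S$ have no other point within $S_i$. So for large $n$ the point $f(n,0)$ is one of these isolated points, and $f(n,i)=f(n,0)$. Hence $i=d((n,0),(n,i))\le T_0$, a contradiction.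

**Step 3: the group $G(S)$ modulo $\mathbb Ze_S$.** We divide by the least positive element to make the group free later. Let $\ell^\infty=\ell^\infty(\mathbb N_{\ge1},\mathbb Z)$, and let $c_{00}\subset\ell^\infty$ be the finitely supported sequences. By (3.1), $G(S)=\ell^\infty/c^0$ with $u_S=[1]$ and $e_S=[\delta_1]$. As $c^0+\mathbb Z\delta_1=c_{00}$,
$$G(S)/\mathbb Ze_S\cong\ell^\infty/c_{00}.\tag{9.2}$$

**Step 4: the group $G(Y)$ modulo $\mathbb Ze_Y$.** We write it as an extension. Let $Y_i=\{(n,i):n\ge i,\ n\ge1\}$ be the $i$th row of $Y$, let $Y^+=\bigcup_{i\ge1}Y_i$, and let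
$$J=\{h\in\ell^\infty(Y^+,\mathbb Z):h\text{ is supported on finitely many }Y_i\}.$$
Restriction to $Y^+$ gives a surjection $\ell^\infty(Y,\mathbb Z)\to\ell^\infty(Y^+,\mathbb Z)/J$. It kills $H_Y$: if $f$ has zero sums over the $E_k$-classes, $k\ge3$, then by (9.1) $f(n,i)=0$ for $n\ge k$, $i>k$; and the points with $n<k$ have $i\le n<k$. So $f|_{Y^+}$ is supported on $Y_1,\dots,Y_k$. We obtain a surjection $\rho:G(Y)\to\ell^\infty(Y^+,\mathbb Z)/J$.

An element of $\ker\rho$ is $[f]$ with $f$ supported on $Y_0\cup\dots\cup Y_m$ for some $m\ge3$. Let $f'$ be supported on $Y_0$ with $f'(n,0)=\sum_if(n,i)$; it is bounded because at most $m+1$ terms are nonzero. By (9.1), $f$ and $f'$ have the same sum over each $E_m$-class: the first two kinds of class contain all the points in question with a given $n$, and both functions vanish on the singletons. So $[f]=[f']$. Conversely functions supported on $Y_0$ give elements of $\ker\rho$. For $h\in\ell^\infty(Y_0,\mathbb Z)$, extended by zero, (9.1) shows that $[h]=0$ iff for some $k$ we have $h(n,0)=0$ for $n\ge k$ and $\sum_{n<k}h(n,0)=0$. Hence $\ker\rho\cong\ell^\infty/c^0$, with $e_Y=[\delta_{(1,0)}]$ corresponding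 to $[\delta_1]$. Dividing by $\mathbb Ze_Y$ gives an exact sequence
$$0\to\ell^\infty/c_{00}\to G(Y)/\mathbb Ze_Y\to\ell^\infty(Y^+,\mathbb Z)/J\to0.\tag{9.3}$$

**Step 5: both quotients in (9.3) are free abelian.** We embed them in groups of bounded functions. Nöbeling's theorem (Invent. Math. 6 (1968), 41–55) says that for any set $\Omega$ the group of bounded functions $\Omega\to\mathbb Z$ is free abelian, and subgroups of free abelian groups are free. If $\mathcal U$ is an ultrafilter on a set and $f$ is a bounded integer function on it, then $f$ takes finitely many values, so exactly one of its values is taken on a member of $\mathcal U$. Call it $\lim_{\mathcal U}f$. It is additive in $f$ and bounded by $\|f\|_\infty$.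

Let $\Omega$ be the set of ultrafilters on $Y^+$ that contain $Y^+\setminus Y_i$ for every $i\ge1$. The map $f\mapsto(\lim_{\mathcal U}f)_{\mathcal U\in\Omega}$ is a homomorphism from $\ell^\infty(Y^+,\mathbb Z)$ to the bounded functions on $\Omega$. If $f\in J$, then $\{f=0\}$ contains a finite intersection of sets $Y^+\setminus Y_i$, so $f\mapsto0$. If $f\notin J$, then the sets $\{f\ne0\}\setminus(Y_1\cup\dots\cup Y_m)$, $m\ge1$, are nonempty and decreasing, so some ultrafilter $\mathcal U$ contains them all. Then $\mathcal U\in\Omega$, and $\lim_{\mathcal U}f\ne0$ because $\{f\ne0\}\in\mathcal U$. So the kernel is exactly $J$, and $\ell^\infty(Y^+,\mathbb Z)/J$ is isomorphic to a subgroup of a free abelian group. It is free. The same argument with the nonprincipal ultrafilters on $\mathbb N_{\ge1}$ (those that contain the complement of every singleton) and the sets $\{f\ne0\}\setminus\{1,\dots,m\}$ shows that $\ell^\infty/c_{00}$ is free. This is the fact used in Section 6.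

By (9.2), $G(S)/\mathbb Ze_S$ is free. In (9.3) the right-hand group is free, so the sequence splits, and $G(Y)/\mathbb Ze_Y$ is a direct sum of two free groups; it is free.

**Step 6: the ranks agree.** We count elements. Both groups are quotients of groups of integer functions on countable sets, so they have at most $2^{\aleph_0}$ elements. Both contain a copy of $\ell^\infty/c_{00}$, which has $2^{\aleph_0}$ elements because $\ell^\infty$ has $2^{\aleph_0}$ elements and $c_{00}$ is countable. A free abelian group of uncountable cardinality has rank equal to its cardinality, so both groups are free of rank $2^{\aleph_0}$.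

**Step 7: the unit belongs to a basis.** This lets us match units. Let $\bar u$ be the image of the unit in $G/\mathbb Ze$, for $G=G(S)$ or $G(Y)$. It is not divisible by any $m\ge2$. For $S$: if $1=mw+h$ with $h\in c_{00}$, read the equation at a point outside the support of $h$ to get $m\mid1$. For $Y$: if $\bar u_Y$ were divisible by $m$, so would be its image in $\ell^\infty(Y^+,\mathbb Z)/J$, the class of $1$; but $1=mw+h$ with $h\in J$ is impossible at points $(n,i)$ of a row on which $h$ vanishes.

An element of a free abelian group that is not divisible by any $m\ge2$ belongs to a basis. Indeed, it lies in the subgroup $\mathbb Z^r$ spanned by finitely many members of a given basis. Its coordinates there are not all zero, since $0$ is divisible by everything, and their greatest common divisor is $1$. So it is a primitive vector of $\mathbb Z^r$ and extends to a basis of $\mathbb Z^r$; adjoin the remaining members of the given basis.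

Hence both groups have bases of cardinality $2^{\aleph_0}$ that contain $\bar u$. A bijection of bases matching $\bar u_S$ with $\bar u_Y$ gives
$$(G(S)/\mathbb Ze_S,\ \bar u_S)\cong(G(Y)/\mathbb Ze_Y,\ \bar u_Y).\tag{9.4}$$

**Step 8: lift to $G(S)\cong G(Y)$.** It remains to restore the summand spanned by $e$. Let $G$ be $G(S)$ or $G(Y)$. Choose a basis of $G/\mathbb Ze$ containing $\bar u$, lift $\bar u$ to $u$, and lift the other basis elements arbitrarily. This defines a homomorphic section of $G\to G/\mathbb Ze$. If $L$ is its image, then $G=\mathbb Ze\oplus L$, $u\in L$, and $L\cong G/\mathbb Ze$ with $u$ corresponding to $\bar u$. By Lemma 2, $\mathbb Ze\cong\mathbb Z$ in both cases. Combining $e_S\mapsto e_Y$ with (9.4) on the summands $L$, we get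
$$(G(S),e_S,u_S)\cong(G(Y),e_Y,u_Y).$$
By Lemma 1 this is an isomorphism as in (5). It preserves the class $e=[p_x]_0$ of the rank-one projections. With Step 2, this proves Theorem C. $\blacksquare$
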